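# Normalized Volume and Limit $F$-Signature for Homogeneous Polynomials in Two Variables

## 1. Two lines: $f=x^ay^b$

A curve $\{f=0\}$ through the origin of the plane, taken with a weight $t\ge 0$, gives two numbers. The first lives over $\mathbb C$: we minimize a function over all valuations centered at the origin. The second lives in characteristic $p$: we count lengths of quotients defined by powers of $p$. We shall ask whether the second number, for the reduction of $f$ mod $p$, tends to the first (divided by $4$) as $p\to\infty$. For $f=x^ay^b$ both numbers can be computed by hand, and we start there.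

### 1.1. The two numbers

Let $X=\operatorname{Spec}\mathbb C[x,y]$, let $R=\mathcal O_{X,0}$ and let $\mathfrak m$ be its maximal ideal.

A *divisorial valuation* is $v=b\operatorname{ord}_E$ with $b>0$ and $E$ a prime divisor on a normal surface $Y$ with a proper birational morphism $\pi:Y\to X$. Its *center* on $X$ is the generic point of $\pi(E)$; the center is either a closed point or a curve $C$, and in the second case $v$ is a multiple of $\operatorname{ord}_C$. The *log discrepancy* is $A_X(b\operatorname{ord}_E)=b(1+\operatorname{ord}_E K_{Y/X})$. For a weighted sum of curves $\Delta=\sum c_i\{l_i=0\}$ with real $c_i\ge0$ we put $A_{X,\Delta}(v)=A_X(v)-\sum c_iv(l_i)$. The pair $(X,\Delta)$ is *klt at $0$* if $A_{X,\Delta}(v)>0$ for every divisorial $v$ whose center contains $0$.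

For $v$ centered at $0$ let $\mathfrak a_m(v)=\{g\in R: v(g)\ge m\}$ and
$$\mathrm{vol}(v)=\lim_{m\to\infty}\frac{\ell(R/\mathfrak a_m(v))}{m^2/2}.$$

**Definition (normalized volume).** If $(X,\Delta)$ is klt at $0$, Li's normalized volume is
$$\widehat{\mathrm{vol}}(X,\Delta,0)=\inf_v A_{X,\Delta}(v)^2\,\mathrm{vol}(v),$$
over divisorial $v$ centered at $0$. If the pair is not klt at $0$, set $\widehat{\mathrm{vol}}=0$.

The product does not change when $v$ is replaced by $bv$: the log discrepancy is multiplied by $b$, and $\mathfrak a_m(bv)=\mathfrak a_{m/b}(v)$, so the volume is multiplied by $b^{-2}$. (Since $\ell(R/\mathfrak a_s)$ is monotone in $s$, the limit may be taken along real $s$.) So we may always scale to $v(\mathfrak m)=\min(v(x),v(y))=1$.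

**Example.** For rational $w\ge1$ let $v_w$ be the monomial valuation with $v_w(x)=w$, $v_w(y)=1$, that is, $v_w(\sum g_{ij}x^iy^j)=\min\{wi+j:g_{ij}\ne0\}$. It is divisorial (a weighted blow-up extracts the divisor) and $A_X(v_w)=1+w$, the sum of the weights. The monomials with $wi+j<m$ form a basis of $R/\mathfrak a_m$; there are $\frac{m^2}{2w}+O(m)$ of them, so $\mathrm{vol}(v_w)=1/w$. With $\Delta=0$ the product is $(1+w)^2/w\ge4$, with equality at $w=1$, where $v_1$ is the order of vanishing at $0$.

**Definition ($F$-signature of a pair).** Let $k$ be a finite field of characteristic $p$, $R=k[x,y]_{(x,y)}$ with maximal ideal $\mathfrak m$, $0\ne g\in R$, and $t\ge0$ rational. With $\mathfrak m^{[q]}=(x^q,y^q)$,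
$$s(R,g^t)=\lim_{e\to\infty}\frac1{p^{2e}}\,\ell_R\Big(R/\big(\mathfrak m^{[p^e]}:g^{\lceil t(p^e-1)\rceil}\big)\Big).$$

For $t=0$ the length is $p^{2e}$ and $s=1$. For $g=x$ and $t\le1$ the colon ideal is $(x^{q-N},y^q)$ with $q=p^e$, $N=\lceil t(q-1)\rceil$, so $s=1-t$.

Throughout, $q=p^e$ and $S=k[x,y]$. Since $S/(x^q,y^q)$ is killed by a power of $(x,y)$, we may compute all these lengths over $S$, as dimensions over $k$. We often use the following: if $l,l'$ are independent linear forms over a field of characteristic $p$, then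
$$(x^q,y^q)=(l^q,l'^q), \tag{1}$$
because $(ax+by)^q=a^qx^q+b^qy^q$, so each pair of generators is a linear combination of the other.

### 1.2. The length for two lines

Let $f=x^ay^b$ with $a,b\ge0$, $c_1=ta$, $c_2=tb$, and suppose $c_1,c_2<1$. With $N=\lceil t(q-1)\rceil$ we have $N/q\to t$, so $Na,Nb\le q$ for large $q$. A colon of a monomial ideal by a monomial is a monomial ideal, and $x^{i+Na}y^{j+Nb}\in(x^q,y^q)$ iff $i\ge q-Na$ or $j\ge q-Nb$. The length is therefore $(q-Na)(q-Nb)$, and
$$s=(1-c_1)(1-c_2).$$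
If, say, $c_1\ge1$, then $Na\ge c_1(q-1)\ge q-1$, so $x$ and $y^q$ lie in the colon ideal, the length is at most $q$, and $s=0$.

### 1.3. A lower bound for the log discrepancy

On the valuation side, monomial valuations are easy. The difficulty is to bound $A_{X,\Delta}(v)^2\,\mathrm{vol}(v)$ from below for *every* $v$. The next two lemmas do this; they do not mention $f$ and will serve for any number of lines.

**Lemma 1.** Let $Y$ be a smooth complex surface, $0\in Y$ a point, $H$ a smooth curve germ through $0$, and $G$ an effective $\mathbb R$-divisor not containing $H$ with $(G\cdot H)_0\le1$. Then $A_Y(v)\ge v(H)+v(G)$ for every divisorial $v$ centered at $0$.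

**Proof.** We induct on the number of blow-ups of centers of $v$ needed until the center is a curve; this number is finite (Kollár–Mori, *Birational Geometry of Algebraic Varieties*, Lemma 2.45). Blow up $0$, with exceptional curve $E$ and strict transforms $H',G'$. Let $\nu=\operatorname{mult}_0G$. As $H$ is smooth, $\nu\le(G\cdot H)_0\le1$. The pullbacks of $H$ and $G$ are $H'+E$ and $G'+\nu E$, and $K_{Y'/Y}=E$ gives $A_Y(v)=A_{Y'}(v)+v(E)$. Hence
$$A_Y(v)-v(H)-v(G)=A_{Y'}(v)-v(H')-v(G')-\nu v(E). \tag{2}$$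
There are three cases.

* The center of $v$ on $Y'$ is $E$. Then $v=b\operatorname{ord}_E$ and (2) equals $b-0-0-\nu b=b(1-\nu)\ge0$.
* The center is a point $p'\in E\cap H'$. The curve $H'$ is smooth, maps isomorphically to $H$, and is not contained in $G'+\nu E$. The divisor $G'+\nu E$ is the pullback of $G$, so $((G'+\nu E)\cdot H')_{p'}=(G\cdot H)_0\le1$. Induction applied to $(H',G'+\nu E)$ says that (2) is $\ge0$.
* The center is a point $p'\in E\setminus H'$. Then $v(H')=0$. The total intersection number $G'\cdot E$ is $\nu$, so $(G'\cdot E)_{p'}\le\nu\le1$, and $E\not\subset G'$. Induction applied to $(E,G')$ gives $A_{Y'}(v)\ge v(E)+v(G')\ge\nu v(E)+v(G')$, so (2) is $\ge0$. $\square$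

**Lemma 2.** Let $v$ be divisorial, centered at $0\in X$, with $v(\mathfrak m)=1$. Then $\mathrm{vol}(v)>0$, and $\alpha:=1/\mathrm{vol}(v)$ satisfies $A_X(v)\ge1+\alpha$. Moreover $v(l)\le\alpha$ for every nonzero linear form $l$; in particular $\alpha\ge1$.

**Proof.** *Step 1: cut the length into slices.* Choose a linear form $h$ with $v(h)=1$. Since $v(gh)=v(g)+1$, we have $\mathfrak a_m:h=\mathfrak a_{m-1}$ for $m\ge1$ (with $\mathfrak a_0=R$), so
$$0\to R/\mathfrak a_{m-1}\xrightarrow{\ h\ }R/\mathfrak a_m\to R/(\mathfrak a_m+(h))\to0$$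
is exact. Let $n_m=\ell(R/(\mathfrak a_m+(h)))$. It is finite because $\mathfrak a_m\supseteq\mathfrak m^m$, and $n_m\ge1$ because $\mathfrak a_m\subseteq\mathfrak m$. Thus $\ell(R/\mathfrak a_m)=n_1+\dots+n_m$.

*Step 2: bound each slice from below.* The ring $R/(h)$ is a discrete valuation ring, so the image of $\mathfrak a_m$ in it is generated by the image of one $g\in\mathfrak a_m$, and $(\operatorname{div}g\cdot\operatorname{div}h)_0=n_m$. Apply Lemma 1 with $H=\{h=0\}$ and $G=\frac1{n_m}\operatorname{div}g$: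
$$A_X(v)\ge v(h)+\frac{v(g)}{n_m}\ge1+\frac m{n_m}.$$
So $A_X(v)>1$ and $n_m\ge m/(A_X(v)-1)$.

*Step 3: sum.* We get $\ell(R/\mathfrak a_m)\ge\frac{m(m+1)}{2(A_X(v)-1)}$, hence $\mathrm{vol}(v)\ge\frac1{A_X(v)-1}>0$, which is $A_X(v)\ge1+\alpha$.

*Step 4: linear forms.* Let $w=v(l)\ge1$ and let $y'$ be a linear form independent of $l$, so $v(y')\ge1$. Every $l^iy'^j$ with $wi+j\ge m$ lies in $\mathfrak a_m$, and $\mathfrak m^m\subseteq\mathfrak a_m$, so $R/\mathfrak a_m$ is spanned by the $l^iy'^j$ with $wi+j<m$. There are $\frac{m^2}{2w}+O(m)$ of these, so $\mathrm{vol}(v)\le1/w$, that is, $w\le\alpha$. $\square$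

### 1.4. The volume for two lines

**Proposition 3.** Let $\Delta=c_1\{x=0\}+c_2\{y=0\}$. The pair is klt at $0$ iff $c_1,c_2<1$, and then $\widehat{\mathrm{vol}}(X,\Delta,0)=4(1-c_1)(1-c_2)$. Consequently, for $f=x^ay^b$ one has $s(k[x,y]_{(x,y)},f^t)=\widehat{\mathrm{vol}}/4$ for every finite field $k$.

**Proof.** The valuation $\operatorname{ord}_{\{x=0\}}$ has log discrepancy $1-c_1$, and similarly for $y$, so $c_1,c_2<1$ is necessary. Assume it, and let $v$ be centered at $0$ with $v(\mathfrak m)=1$. One of $v(x),v(y)$ equals $1$; say $v(y)=1$, the other case being symmetric. Lemma 2 gives $v(x)\le\alpha$ and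
$$A_{X,\Delta}(v)=A_X(v)-c_1v(x)-c_2\ge(1+\alpha)-c_1\alpha-c_2=(1-c_2)+\alpha(1-c_1)>0.$$
A divisorial $v$ centered at a curve through $0$ is a multiple of $\operatorname{ord}_C$ and has positive log discrepancy too, so the pair is klt. By the arithmetic–geometric mean inequality the square of the right side is at least $4\alpha(1-c_1)(1-c_2)$. Dividing by $\alpha$ gives $A_{X,\Delta}(v)^2\,\mathrm{vol}(v)\ge4(1-c_1)(1-c_2)$.

For the other inequality let $c_1\ge c_2$ (rename if needed). The valuation $v_w$ gives $\big((1-c_2)+w(1-c_1)\big)^2/w$, which equals $4(1-c_1)(1-c_2)$ at $w=\frac{1-c_2}{1-c_1}\ge1$. Letting rational $w\ge 1$ tend to this value proves the claim. The last sentence is the comparison with Section 1.2. $\square$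

## 2. Three or more lines, and reduction mod $p$

Now let $f\in\mathbb C[x,y]$ be any nonzero homogeneous polynomial. Over $\mathbb C$ it is a product of linear forms. What changes?

On the valuation side little changes: at most one line, up to proportionality, can have $v>1$, so the other lines enter only through their total weight. The equality case of the mean inequality may however require $\alpha<1$, which Lemma 2 forbids, and so a second formula will appear.

On the characteristic $p$ side everything in Section 1.2 breaks: the colon ideal is no longer monomial. And equality at every $p$ fails. Take $f=xy(x+y)$, $t=\frac12$, $p=2$. For $q=2^e$, $e\ge1$, we have $\lceil\frac{q-1}2\rceil=\frac q2$, and since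
$$xy(x+y)=y\cdot x^2+x\cdot y^2\in(x^2,y^2),$$
raising to the power $q/2$ gives $f^{q/2}\in(x^q,y^q)$. The colon ideal is the whole ring and $s=0$. But Theorem A below gives $\widehat{\mathrm{vol}}/4=(1-\frac34)^2=\frac1{16}$. So only a limit $p\to\infty$ can be hoped for. Here is what is meant.

**Reduction mod $p$.** Choose a finitely generated $\mathbb Z$-subalgebra $A\subset\mathbb C$ containing the coefficients of $f$. For a maximal ideal $\mu$ of $A$ the field $k(\mu)=A/\mu$ is finite, of characteristic $p(\mu)$; let $f_\mu$ be the image of $f$ and $s_\mu=s(k(\mu)[x,y]_{(x,y)},f_\mu^t)$ if $f_\mu\ne0$. With $\Delta=t\operatorname{div}(f)$ we say that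
$$\frac{\widehat{\mathrm{vol}}(X_{\mathbb C},\Delta_{\mathbb C})}4=\lim_{p\to\infty}s_p(X_p,\Delta_p)\tag{$\ast$}$$
holds if there are such an $A$ and a nonempty open $U\subseteq\operatorname{Spec}A$ so that for every $\varepsilon>0$ there is an $N$ with $|s_\mu-\widehat{\mathrm{vol}}(X,\Delta,0)/4|<\varepsilon$ for all maximal $\mu\in U$ with $p(\mu)\ge N$. If $f$ has integer coefficients one may take $A=\mathbb Z$, and $(\ast)$ says $\lim_{p\to\infty}s(\mathbb F_p[x,y]_{(x,y)},(f\bmod p)^t)=\widehat{\mathrm{vol}}/4$.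

The problem, posed in Anna Brosowsky, Izzet Coskun, Suchitra Pande, Kevin Tucker, "Limit $F$-signature functions of two-variable binomial hypersurfaces", arXiv:2504.18656 (2025), is whether $(\ast)$ holds for all homogeneous $f$ and all rational $t\ge0$. It is known for $f=x^ay^b(x+y)^c$ (integers $a\ge b\ge c\ge0$, $a\ge1$), and the same limit formula is known for all two-dimensional klt singularities with $\Delta=0$. The answer for homogeneous $f$ is yes, with an explicit rate.

**Notation.** Write $f=\lambda\prod_{i=1}^nl_i^{a_i}$ with $\lambda\in\mathbb C^*$, $a_i\ge1$, $n\ge0$, and $l_i$ pairwise non-proportional linear forms. For $c\in\mathbb R^n_{\ge0}$ put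
$$|c|=\sum c_i,\qquad c_{\max}=\max_ic_i\ (0\text{ if }n=0),\qquad\rho(c)=\max\{0,2c_{\max}-|c|\},$$
and $\Delta_c=\sum c_i\{l_i=0\}$. For $f^t$ one takes $c=(ta_1,\dots,ta_n)$, so $\Delta=\Delta_c$. The number $\rho(c)$ measures by how much one line outweighs all the others together.

Let $A\subset\mathbb C$ be generated over $\mathbb Z$ by $\lambda^{\pm1}$, the coefficients of the $l_i$, the inverses of the determinants of $(l_i,l_j)$ for $i<j$, and the inverse of one nonzero coefficient of each $l_i$; take $U=\operatorname{Spec}A$. Then for *every* maximal $\mu$ we have $f_\mu=\lambda_\mu\prod l_{i,\mu}^{a_i}\ne0$, and the $l_{i,\mu}$ are nonzero and pairwise non-proportional.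

**Theorem A.** $(X,\Delta_c)$ is klt at $0$ iff $c_{\max}<1$ and $|c|<2$, and then
$$\widehat{\mathrm{vol}}(X,\Delta_c,0)=(2-|c|)^2-\rho(c)^2.$$
That is, it equals $(2-|c|)^2$ if $2c_{\max}\le|c|$, and $4(1-c_{\max})(1-|c|+c_{\max})$ otherwise.

For $f=x^ay^b(x+y)^c$ with $a\ge b\ge c$ these are the values computed by Li: $(2-(a+b+c)t)^2$ if $a<b+c$, and $4(1-(b+c)t)(1-at)$ if $a\ge b+c$ (at $a=b+c$ the two expressions agree).

**Theorem B.** For every maximal $\mu\subset A$, with $p=p(\mu)$ and $c=(ta_i)$: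

* if $(X,\Delta)$ is not klt at $0$, then $s_\mu=0=\widehat{\mathrm{vol}}$;
* if $(X,\Delta)$ is klt at $0$, then
$$0\le\frac{\widehat{\mathrm{vol}}(X,\Delta,0)}4-s_\mu\le\frac14\max\Big\{0,\ \frac{\max(0,n-2)^2}{p^2}-\rho(c)^2\Big\}.$$

The right side is at most $\max(0,n-2)^2/(4p^2)$, which tends to $0$. Hence **$(\ast)$ holds for every nonzero homogeneous $f\in\mathbb C[x,y]$ and every rational $t\ge0$.**

**Theorem C.**

1. Theorems A and B hold for arbitrary real $c\in\mathbb R^n_{\ge0}$, with $s_\mu(c)$ defined using $\prod l_i^{\lceil c_i(q-1)\rceil}$ in place of $f^{\lceil t(q-1)\rceil}$ (the limit exists).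
2. Always $s_\mu\le\widehat{\mathrm{vol}}/4$. If $n\le2$, equality holds for all $\mu$. If $2c_{\max}>|c|$, equality holds whenever $p(\mu)\ge(n-2)/(2c_{\max}-|c|)$.
3. The constant $(n-2)^2/4$ is sharp for every $n\ge3$. For the $n=m+2$ lines of $xy(x^m+y^m)$ and every $\mu$ with $p=p(\mu)>m$, the maximum over klt $c$ of $\widehat{\mathrm{vol}}/4-s_\mu$ equals $(n-2)^2/(4p^2)$, attained at $c=(1-\frac mp,1-\frac mp,\frac1p,\dots,\frac1p)$.
4. The order $p^{-2}$ is optimal for fixed $(f,t)$. For $f=xy(x+y)$, $t=2/5$ and all primes $p\equiv2,3\pmod5$: $\ \frac1{25p^2}\le\widehat{\mathrm{vol}}/4-s_p\le\frac1{4p^2}$.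

**Other choices of $A$.** Let $A'\subset\mathbb C$ be any finitely generated $\mathbb Z$-subalgebra containing the coefficients of $f$, for instance $\mathbb Z$ when $f$ has integer coefficients, and let $B\subset\mathbb C$ be generated by $A'$ and the elements listed above. The image of $\operatorname{Spec}B\to\operatorname{Spec}A'$ is constructible by Chevalley's theorem and contains the generic point, so it contains a nonempty open $U'$. If $\mu\in U'$ is maximal, then $B\otimes_{A'}k(\mu)$ is a nonzero finitely generated $k(\mu)$-algebra, so it has a maximal ideal with residue field finite over $k(\mu)$; thus $\mu$ lies under a maximal ideal of $B$ with residue field finite over $k(\mu)$. Colons and lengths (dimensions) do not change under extension of the base field, so the bounds of Theorem B hold for all maximal $\mu\in U'$.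

## 3. The volume for any number of lines

This section proves Theorem A, for real $c$.

**Step 1: necessary conditions.** The valuation $\operatorname{ord}_{\{l_i=0\}}$ has log discrepancy $1-c_i$, and the exceptional divisor of the blow-up of $0$ has log discrepancy $2-|c|$. So klt forces $c_{\max}<1$ and $|c|<2$. Assume these from now on.

**Step 2: a lower bound for every $v$.** Let $v$ be divisorial, centered at $0$, with $v(\mathfrak m)=1$. Two independent linear forms generate $\mathfrak m$, so up to scalars at most one linear form has $v>1$. If it is some $l_i$, put $\kappa=c_i$, $w=v(l_i)$; otherwise put $\kappa=0$, $w=1$. In both cases $\sum c_jv(l_j)=(|c|-\kappa)+\kappa w$, and $w\le\alpha$ by Lemma 2. Therefore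
$$A_{X,\Delta_c}(v)=A_X(v)-(|c|-\kappa)-\kappa w\ge P+\alpha Q,\qquad P=1-|c|+\kappa,\quad Q=1-\kappa>0,\quad\alpha\ge1. \tag{3}$$
Since $P+\alpha Q\ge P+Q=2-|c|>0$, the log discrepancy is positive. Divisorial valuations centered at a curve $C\ni0$ are multiples of $\operatorname{ord}_C$, with log discrepancy a positive multiple of $1$ or of $1-c_i$. So the pair is klt at $0$.

**Step 3: minimize.** By (3),
$$A_{X,\Delta_c}(v)^2\,\mathrm{vol}(v)\ge\Phi_\kappa(\alpha):=\frac{(P+\alpha Q)^2}\alpha,\qquad\Phi_\kappa'(\alpha)=\frac{(P+\alpha Q)(\alpha Q-P)}{\alpha^2}.$$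
Note $P-Q=2\kappa-|c|$. If $P\le Q$, then $\Phi_\kappa$ is nondecreasing on $[1,\infty)$ and its minimum there is $\Phi_\kappa(1)=(2-|c|)^2$. If $P>Q$, the minimum is $\Phi_\kappa(P/Q)=4PQ=(P+Q)^2-(P-Q)^2=(2-|c|)^2-(2\kappa-|c|)^2$. In both cases
$$\min_{[1,\infty)}\Phi_\kappa=(2-|c|)^2-\max(0,2\kappa-|c|)^2\ge(2-|c|)^2-\rho(c)^2,$$
because $\kappa\le c_{\max}$.

**Step 4: the bound is reached.** Let $l_1$ carry $c_{\max}$ (if $n=0$, let $l_1$ be any linear form, with coefficient $0$), let $y'$ be an independent linear form, $w\ge1$ rational, and $v_w$ the monomial valuation with $v_w(l_1)=w$, $v_w(y')=1$. For $j\ne1$ the form $l_j$ involves $y'$, so $v_w(l_j)=1$. With $A_X(v_w)=1+w$ and $\mathrm{vol}(v_w)=1/w$ we get $A_{X,\Delta_c}(v_w)^2\,\mathrm{vol}(v_w)=\Phi_{c_{\max}}(w)$. By continuity the infimum over rational $w\ge1$ is $\min_{[1,\infty)}\Phi_{c_{\max}}=(2-|c|)^2-\rho(c)^2$. If $2c_{\max}>|c|$ this is $4PQ=4(1-c_{\max})(1-|c|+c_{\max})$. $\square$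

## 4. The colon length as a gap between two degrees

Now let $k$ be a perfect field of characteristic $p$ (a finite field is perfect), $S=k[x,y]$, and $l_1,\dots,l_n\in S$ pairwise non-proportional nonzero linear forms. For $D\in\mathbb N^n$ put $F_D=\prod l_i^{D_i}$, $|D|=\sum D_i$, $D_{\max}=\max_iD_i$ ($0$ if $n=0$), and let $\|\cdot\|$ be the $\ell^1$-norm. We need the length of $S/((x^q,y^q):F_D)$. We express it through the relations
$$M_q(D)=\{(A,B)\in S^2:\ Ax^q+By^q\in F_DS\},$$
graded so that $(A,B)$ has degree $d$ if $A,B$ are forms of degree $d$ (or $0$).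

**Lemma 4.** $M_q(D)$ is graded free of rank $2$ with generators of degrees $\alpha\le\beta$, $\alpha+\beta=|D|$. With $\delta_q(D):=\beta-\alpha=|D|-2\alpha\ge0$,
$$\ell\big(S/((x^q,y^q):F_D)\big)=\Big(q-\frac{|D|}2\Big)^2-\frac{\delta_q(D)^2}4. \tag{4}$$

**Proof.** *Step 1: freeness.* The map $(A,B)\mapsto Ax^q+By^q$ embeds $S^2/M_q(D)$ in $S/F_DS$, which is $0$ or of depth $1$: a form of positive degree coprime to $F_D$ is a nonzerodivisor on it. So $S^2/M_q(D)$ is $0$ or of depth at least $1$, and the sequence $0\to M_q(D)\to S^2\to S^2/M_q(D)\to0$ shows that $M_q(D)$ has depth $2$. By the Auslander–Buchsbaum formula it is free. It lies between $F_DS^2$ and $S^2$, so its rank is $2$.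

*Step 2: degrees.* Let $T=S/(x^q,y^q,F_D)$. The sequence
$$0\to M_q(D)\to S^2\to(S/F_D)(q)\to T(q)\to0$$
is exact. The Hilbert series of $S$ is $1/(1-z)^2$, and shifting by $(q)$ multiplies a Hilbert series by $z^{-q}$. So the Hilbert series of $T$ is
$$\frac{N(z)}{(1-z)^2},\qquad N=1-z^{|D|}-2z^q+z^{q+\alpha}+z^{q+\beta}.$$
As $T$ has finite length, this is a polynomial, so $N(1)=N'(1)=0$. The second equation reads $-|D|-2q+(q+\alpha)+(q+\beta)=0$, that is, $\alpha+\beta=|D|$.

*Step 3: length.* The value of $N/(1-z)^2$ at $z=1$ is $\frac12N''(1)$. In $N''(1)$ the terms of the form $-r$ from $r(r-1)$ add up to $-N'(1)=0$, so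
$$\ell(T)=\tfrac12\big[-|D|^2-2q^2+(q+\alpha)^2+(q+\beta)^2\big]=q|D|-\tfrac12|D|^2+\tfrac12(\alpha^2+\beta^2)=q|D|-\frac{|D|^2}4+\frac{\delta_q(D)^2}4,$$
where we used $\alpha^2+\beta^2=\frac12(|D|^2+\delta_q(D)^2)$. Finally, for $J=(x^q,y^q)$, multiplication by $F=F_D$ gives $S/(J:F)\cong F\cdot(S/J)$, whose length is $\ell(S/J)-\ell(S/(J,F))=q^2-\ell(T)$. This is (4). $\square$

**Example.** Let $p=q=2$, lines $x,y,x+y$, $D=(1,1,1)$. No nonzero constant pair works, because $ax^2+by^2$ divisible by $xy$ forces $a=b=0$. But $(y,x)$ works, since $yx^2+xy^2=F_D$. So $\alpha=1$, $\beta=2$, $\delta_2(D)=1$, and (4) gives $(2-\frac32)^2-\frac14=0$: the colon ideal is the whole ring, as in Section 2.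

Comparing (4), divided by $q^2$, with $\frac14\widehat{\mathrm{vol}}=(1-\frac{|c|}2)^2-\frac14\rho(c)^2$, we see what must be shown: with $D\approx qc$, the number $\delta_q(D)/q$ is close to $\rho(c)$ for large $p$. The rules for computing with $\delta_q$ are as follows.

**Lemma 5.**

(a) If $(A,B),(A',B')\in M_q(D)$, then $F_D\mid AB'-A'B$. Two homogeneous elements of $M_q(D)$ form a basis iff their determinant is a nonzero scalar times $F_D$.

(b) $\delta_q(D)\equiv|D|\pmod2$.

(c) $|\delta_q(D)-\delta_q(D')|\le\|D-D'\|$.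

(d) $\delta_{pq}(pD)=p\,\delta_q(D)$.

**Proof.** (a) If $Ax^q+By^q=F_DC$ and $A'x^q+B'y^q=F_DC'$, then
$$(AB'-A'B)x^q=(F_DC-By^q)B'-(F_DC'-B'y^q)B=F_D(CB'-C'B),$$
and likewise $F_D\mid(AB'-A'B)y^q$. Since $x^q,y^q$ are coprime, $F_D\mid AB'-A'B$. The determinant of a homogeneous basis is nonzero of degree $\alpha+\beta=|D|$, hence a nonzero scalar times $F_D$. Conversely, if two homogeneous elements have such a determinant, the matrix expressing them in a basis has a nonzero constant determinant, so they form a basis.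

(b) $\delta_q(D)=|D|-2\alpha$.

(c) First let $D'=D+e_i$. Then $l_iM_q(D)\subset M_q(D')\subset M_q(D)$, so the minimal degrees satisfy $\alpha\le\alpha'\le\alpha+1$ and $\delta_q(D')=|D|+1-2\alpha'\in[\delta_q(D)-1,\delta_q(D)+1]$. For general $D,D'$ walk from one to the other in $\|D-D'\|$ unit steps.

(d) Let $(A_i,B_i)$, $i=1,2$, be a homogeneous basis of $M_q(D)$. Taking $p$-th powers of $A_ix^q+B_iy^q\in F_DS$ shows $(A_i^p,B_i^p)\in M_{pq}(pD)$, and their determinant is $(A_1B_2-A_2B_1)^p$, a nonzero scalar times $F_{pD}$. By (a) they form a basis, of degrees $p\alpha,p\beta$. $\square$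

## 5. Differentiating a shortest relation

A pair of forms of degree $d$ has $2(d+1)$ coefficients, and divisibility by $F_D$ imposes $|D|$ linear conditions. So one expects the shortest relation to have degree about $|D|/2$ and $\delta_q(D)$ to be $0$ or $1$, unless there is a reason for a shorter relation. To turn this into a proof one needs a lower bound for the degree of a relation, and a natural way to get it is to differentiate: $x^q$ and $y^q$ behave like constants, and derivatives of a relation are again relations, up to the factor $\prod l_i$. The Wronskian of a shortest relation must then be divisible by almost all of $F_D$, which bounds its degree from below. We shall see that this gives $\delta_q(D)\le n-2$, a bound free of $q$, *if the Wronskian is not zero*.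

This cannot be the whole story. With $p=2$, $q=4$, lines $x,y,x+y$ and $D=(2,2,2)$, Lemma 5(d) and the example above give $\delta_4(D)=2$, larger than $n-2=1$; a shortest relation is $(y^2,x^2)$, and all its derivatives vanish. A single heavy line does the same: for $l_1=x$ and $D=(D_1,0,\dots,0)$ with $D_1\le q$, the constant pair $(1,0)$ is a relation and $\delta_q(D)=D_1$. The argument stops exactly when the Wronskian vanishes. But then, up to a common factor, the relation is a $p$-th power. So we extract the $p$-th root and continue with $q/p$ in place of $q$, keeping track of what is lost in replacing $D$ by $pu$.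

**Lemma 6.** Let $q=p^e$, $e\ge1$. Either $\delta_q(D)\le n-2$, or there is $u\in\mathbb N^n$ with
$$\delta_q(D)\le p\,\delta_{q/p}(u)-\|D-pu\|.$$

**Proof.** *Step 1: the Wronskian is divisible by most of $F_D$.* Let $(A,B)\in M_q(D)$ be nonzero homogeneous of minimal degree $\alpha$, with $Ax^q+By^q=F_DC$, and let $L=\prod l_i$. For $\partial\in\{\partial_x,\partial_y\}$ we have $\partial(x^q)=\partial(y^q)=0$, as $p\mid q$, and $F_D\mid L\,\partial F_D$. Applying $L\partial$ to the relation gives
$$(L\partial A)x^q+(L\partial B)y^q=(L\partial F_D)C+LF_D\,\partial C\in F_DS,$$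
so $(L\partial A,L\partial B)\in M_q(D)$. By Lemma 5(a), applied to this element and $(A,B)$, $F_D$ divides $LP$ and $LQ$, where
$$P=AB_x-BA_x,\qquad Q=AB_y-BA_y.$$
Euler's relation gives $xP+yQ=A\cdot\alpha B-B\cdot\alpha A=0$. Hence $P=yW$, $Q=-xW$ for some $W$, homogeneous of degree $2\alpha-2$ if nonzero. Since $F_D$ divides $LyW$ and $LxW$, it divides $LW$.

*Step 2: the case $W\ne0$.* Comparing degrees, $|D|\le n+2\alpha-2$, that is, $\delta_q(D)=|D|-2\alpha\le n-2$.

*Step 3: if $W=0$, the relation is a $p$-th power up to a factor.* Write $(A,B)=h\,(A',B')$ with $A',B'$ homogeneous and coprime. Then $A\,\partial B-B\,\partial A=h^2(A'\partial B'-B'\partial A')$, so $P=Q=0$ gives $A'\partial B'=B'\partial A'$ for both $\partial$. By coprimality $A'\mid\partial A'$ and $B'\mid\partial B'$; this holds also when one of them is $0$, for then the other is a nonzero constant. As $\partial$ lowers degrees, $\partial A'=\partial B'=0$. Hence $A',B'\in k[x^p,y^p]$, and since $k$ is perfect, $A'=a^p$ and $B'=b^p$ with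 $a,b$ homogeneous.

*Step 4: read off the relation at level $q/p$.* Put $G=ax^{q/p}+by^{q/p}$. Then $Ax^q+By^q=hG^p$, so $F_D\mid hG^p$. Let $g_i=\operatorname{ord}_{l_i}(G)\in\mathbb N\cup\{\infty\}$ and $u_i=\min(g_i,\lceil D_i/p\rceil)$. Then $F_u\mid G$, so $(a,b)$ is a nonzero element of $M_{q/p}(u)$, and its degree is at least the minimal degree $\alpha'$ of $M_{q/p}(u)$. The factor $h$ must make up for what $G^p$ lacks:
$$\operatorname{ord}_{l_i}(h)\ge\max(0,D_i-pu_i).$$
If $u_i=g_i$, this follows from $F_D\mid hG^p$; if $u_i=\lceil D_i/p\rceil$, the right side is $0$.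

*Step 5: count degrees.* We have $\alpha=\deg h+p\deg(a,b)$, so
$$\alpha\ge p\alpha'+\sum_i\max(0,D_i-pu_i)=p\alpha'+\tfrac12\sum_i\big(D_i-pu_i+|D_i-pu_i|\big).$$
Hence $\delta_q(D)=|D|-2\alpha\le p|u|-2p\alpha'-\|D-pu\|=p\,\delta_{q/p}(u)-\|D-pu\|$. $\square$

The term $-\|D-pu\|$ is what makes the descent useful: after many steps it still remembers the original $D$.

## 6. Two-sided bounds and the limit in $e$

**Proposition 7.** For $q=p^e$, $e\ge0$:
$$\delta_q(D)\le\max\Big\{0,\ 2D_{\max}-|D|,\ |D|-2q,\ \frac{(n-2)q}p\Big\}.$$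
If $D_{\max}\le q$, then also $\delta_q(D)\ge\max\{0,2D_{\max}-|D|\}$.

**Proof.** *Step 1: descend.* Start with $u^{(0)}=D$, and as long as $j<e$ and $\delta_{q/p^j}(u^{(j)})>n-2$, let Lemma 6 produce $u^{(j+1)}$ from $u^{(j)}$. At each stage
$$\delta_q(D)\le p^j\,\delta_{q/p^j}(u^{(j)})-\|D-p^ju^{(j)}\|. \tag{5}$$
This is clear for $j=0$. Inserting $\delta_{q/p^j}(u^{(j)})\le p\,\delta_{q/p^{j+1}}(u^{(j+1)})-\|u^{(j)}-pu^{(j+1)}\|$ and using the triangle inequality
$$\|D-p^ju^{(j)}\|+\|p^ju^{(j)}-p^{j+1}u^{(j+1)}\|\ge\|D-p^{j+1}u^{(j+1)}\|$$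
passes from $j$ to $j+1$.

*Step 2: an early stop.* If we stop at some $j<e$, then $0\le\delta_{q/p^j}(u^{(j)})\le n-2$, so $n\ge2$, and (5) gives $\delta_q(D)\le p^j(n-2)\le p^{e-1}(n-2)=(n-2)q/p$.

*Step 3: the bottom.* Otherwise we reach $j=e$, and $\delta_q(D)\le q\,\delta_1(u)-\|D-qu\|$ for some $u\in\mathbb N^n$. Here $\delta_1(u)$ can be computed.

* $|u|=0$. Then $M_1(u)=S^2$, $\delta_1(u)=0$, and the bound is $\le0$.
* $u=e_i$. The form $l_i$ is a constant combination of $x,y$, so $\alpha=0$ and $\delta_1(u)=1$. The bound is $q-|D_i-q|-(|D|-D_i)\le q-(q-D_i)-|D|+D_i=2D_i-|D|\le2D_{\max}-|D|$.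
* $|u|\ge2$. A nonzero constant pair $(a,b)$ is not in $M_1(u)$, since the nonzero linear form $ax+by$ is not divisible by $F_u$; but $(y,-x)$ is, since $yx-xy=0$. So $\alpha=1$, $\delta_1(u)=|u|-2$, and the bound is $q|u|-2q-\sum|D_i-qu_i|\le q|u|-2q+\sum(D_i-qu_i)=|D|-2q$.

*Step 4: lower bound.* Always $\delta_q(D)\ge0$, which settles $n=0$. For $n\ge1$ let $D_i=D_{\max}\le q$ and $l_i=ax+by$. Then $a^qx^q+b^qy^q=l_i^q$ is divisible by $l_i^{D_i}$, so $(a^q,b^q)\prod_{j\ne i}l_j^{D_j}\in M_q(D)$. It is nonzero of degree $|D|-D_i$. Hence $\alpha\le|D|-D_i$ and $\delta_q(D)=|D|-2\alpha\ge2D_i-|D|$. $\square$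

Now we let $e\to\infty$ with $p$ fixed.

**Corollary 8.** Let $c\in\mathbb R^n_{\ge0}$ and $D^{(e)}\in\mathbb N^n$ with $\|D^{(e)}-p^ec\|$ bounded in $e$. Then $\delta^*(c):=\lim_ep^{-e}\delta_{p^e}(D^{(e)})$ exists and is independent of the choice of $D^{(e)}$. One has $|\delta^*(c)-\delta^*(c')|\le\|c-c'\|$, $\ \delta^*(u/p)=\delta_p(u)/p$ for $u\in\mathbb N^n$, and
$$\lim_{e\to\infty}\frac1{p^{2e}}\,\ell\big(S/((x^{p^e},y^{p^e}):F_{D^{(e)}})\big)=\Big(1-\frac{|c|}2\Big)^2-\frac{\delta^*(c)^2}4. \tag{6}$$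
If $c_{\max}<1$ and $|c|<2$, then
$$\rho(c)\le\delta^*(c)\le\max\{\rho(c),(n-2)/p\}. \tag{7}$$

**Proof.** *Existence.* By Lemma 5(d) and (c),
$$|\delta_{p^{e+1}}(D^{(e+1)})-p\,\delta_{p^e}(D^{(e)})|=|\delta_{p^{e+1}}(D^{(e+1)})-\delta_{p^{e+1}}(pD^{(e)})|\le\|D^{(e+1)}-pD^{(e)}\|,$$
and the last norm is at most $\|D^{(e+1)}-p^{e+1}c\|+p\,\|D^{(e)}-p^ec\|=O(1)$. Dividing by $p^{e+1}$, consecutive terms of $p^{-e}\delta_{p^e}(D^{(e)})$ differ by $O(p^{-e-1})$, so the sequence is Cauchy.

*Properties.* Independence of the choice and the Lipschitz bound follow from Lemma 5(c) divided by $p^e$. For $c=u/p$ take $D^{(e)}=p^{e-1}u$ for $e\ge1$; Lemma 5(d) gives $\delta_{p^e}(p^{e-1}u)=p^{e-1}\delta_p(u)$. Formula (6) is (4) divided by $p^{2e}$.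

*Bounds.* Let $c_{\max}<1$ and $|c|<2$. For large $e$ we have $D^{(e)}_{\max}\le p^e$ and $|D^{(e)}|-2p^e<0$. Divide both bounds of Proposition 7 by $q=p^e$ and let $e\to\infty$: the term $|D|-2q$ is dominated by $0$, and (7) results. $\square$

## 7. Comparing the two numbers

This section proves Theorem B. Fix a maximal $\mu$, and let $k=k(\mu)$, $p=p(\mu)$, $q=p^e$, $N=\lceil t(q-1)\rceil$. Since $\lambda_\mu$ is a unit and lengths may be computed over $S$,
$$\ell_R\big(R/(\mathfrak m^{[q]}:f_\mu^N)\big)=\ell\big(S/((x^q,y^q):F_D)\big),\qquad D=D^{(e)}=(Na_1,\dots,Na_n).$$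
From $-t\le N-tq<1$ we see that $\|D^{(e)}-p^ec\|$ is bounded, for $c=(ta_i)$.

**Step 1: the pair is not klt.** By Theorem A, $c_i\ge1$ for some $i$, or $|c|\ge2$.

* If $c_i\ge1$, then $D_i\ge c_i(q-1)\ge q-1$. Let $y'$ be a linear form independent of $l_i$. By (1), $(x^q,y^q)=(l_i^q,y'^q)$, so $l_i$ and $y'^q$ lie in the colon ideal, and the length is $\le q$.
* If $|c|\ge2$, then $\deg F_D\ge2(q-1)$. Since $S/(x^q,y^q)$ vanishes in degrees $\ge2q-1$, the ideal $(x,y)$ lies in the colon ideal, and the length is $\le1$.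

In both cases $s_\mu=0$, and $\widehat{\mathrm{vol}}=0$ by definition.

**Step 2: the pair is klt.** By (6), $s_\mu=(1-\frac{|c|}2)^2-\frac14\delta^*(c)^2$. By Theorem A, $\frac14\widehat{\mathrm{vol}}=(1-\frac{|c|}2)^2-\frac14\rho(c)^2$. Hence
$$\frac{\widehat{\mathrm{vol}}}4-s_\mu=\frac{\delta^*(c)^2-\rho(c)^2}4. \tag{8}$$
By (7) this is $\ge0$. If $(n-2)/p\le\rho(c)$, then $\delta^*(c)=\rho(c)$ and the difference is $0$. Otherwise $n>2$ and $\delta^*(c)^2\le(n-2)^2/p^2$. In both cases
$$\frac{\widehat{\mathrm{vol}}}4-s_\mu\le\frac14\max\Big\{0,\frac{\max(0,n-2)^2}{p^2}-\rho(c)^2\Big\}.\qquad\square$$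

The bound $\max(0,n-2)^2/(4p(\mu)^2)$ depends only on $n$ and $p(\mu)$, and tends to $0$ as $p(\mu)\to\infty$. So $(\ast)$ holds for every nonzero homogeneous $f$ and every rational $t\ge0$; a constant $f$ is the case $n=0$, where both sides equal $1$.

## 8. How large the difference can be at a given $p$

This section proves Theorem C.

**Part 1: real weights.** Theorem A was proved for real $c$. In Section 7 replace $D$ by $(\lceil c_i(q-1)\rceil)_i$. Then $\|D-qc\|$ is bounded, $D_i\ge c_i(q-1)$ and $|D|\ge|c|(q-1)$. These are the only properties of $D$ that were used, so the proof applies word for word; the limit defining $s_\mu(c)$ exists by Corollary 8 (and, in the non-klt case, by the bounds on the length).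

**Part 2: equality.** The inequality $s_\mu\le\widehat{\mathrm{vol}}/4$ and equality for $n\le2$ are in Theorem B. If $2c_{\max}>|c|$, then $\rho(c)=2c_{\max}-|c|$, and $p\ge(n-2)/(2c_{\max}-|c|)$ means $(n-2)/p\le\rho(c)$, so the upper bound in Theorem B is $0$.

**Part 3: the constant is sharp.** We look for a weight at which the shortest relation at level $p$ is as short as (7) allows. Let $p>m\ge1$ and $n=m+2$, with lines $x$, $y$ and $x-\zeta y$ for $\zeta^m=-1$, so that $\prod_\zeta(x-\zeta y)=x^m+y^m$. These are distinct mod $\mu$, because $p\nmid m$. The upper bound $(n-2)^2/(4p^2)$ is Theorem B with Part 1. Let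
$$u=(p-m,p-m,1,\dots,1),\qquad c=u/p.$$
Then $|u|=2p-m$, so $|c|=2-\frac mp<2$, and $c_{\max}<1$: the pair is klt. Moreover $2c_{\max}\le|c|$, since $2(p-m)\le2p-m$, and $2\le2p-m$ because $p\ge m+1$. So $\rho(c)=0$. Now
$$F_u=x^{p-m}y^{p-m}(x^m+y^m)=y^{p-m}\cdot x^p+x^{p-m}\cdot y^p$$
up to a scalar, so $(y^{p-m},x^{p-m})\in M_p(u)$ has degree $p-m$. Hence $\delta_p(u)\ge|u|-2(p-m)=m$, and $\delta^*(c)=\delta_p(u)/p\ge m/p$ by Corollary 8. By (8),
$$\frac{\widehat{\mathrm{vol}}}4-s_\mu=\frac{\delta^*(c)^2}4\ge\frac{m^2}{4p^2}=\frac{(n-2)^2}{4p^2},$$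
and equality follows from the upper bound. For $m=1$, $p=2$ this is the example of Section 2, where the difference was $\frac1{16}$.

**Part 4: a fixed pair.** Here $f=xy(x+y)$, $n=3$, $c=(\frac25,\frac25,\frac25)$, $|c|=\frac65$, $\rho(c)=0$, and the pair is klt. The determinants of pairs of the forms $x,y,x+y$ are $\pm1$, so the ring $A$ of Section 2 is $\mathbb Z$, and the upper bound $\frac1{4p^2}$ is Theorem B at every prime. For the lower bound we find a nearby lattice point with odd coordinate sum and use parity. Let $p=5r+3$ or $p=5r+2$, and put $v=2r+1$. Then $2p=5v+1$, respectively $2p=5v-1$, so $|\frac{2p}5-v|=\frac15$. For $u=(v,v,v)$ the sum $|u|=3v$ is odd, so $\delta_p(u)\ge1$ by Lemma 5(b). By Corollary 8,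
$$\delta^*(c)\ge\delta^*(u/p)-\Big\|c-\frac up\Big\|=\frac{\delta_p(u)}p-\frac3{5p}\ge\frac1p-\frac3{5p}=\frac2{5p},$$
and (8) gives $\widehat{\mathrm{vol}}/4-s_p=\frac14\delta^*(c)^2\ge\frac1{25p^2}$. $\square$
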